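\title{Rational motivic sheaves and descent along $v$-covers and arc-covers}

\begin{abstract}
We show that the presheaf of $\infty$-categories of rational motivic sheaves satisfies neither $v$-descent nor arc-descent. Over any field, the infinite power of the normalization of a nodal cubic is an integral surjection of affine schemes whose pullback functor kills a nonzero motivic sheaf. The failure comes only from infinite dimension: over a quasi-compact quasi-separated scheme of finite valuative dimension, \v{C}ech descent holds along every $v$-cover by such a scheme, and over a noetherian scheme of finite dimension it holds along every arc-cover by such a scheme. Both results rest on one phenomenon. Over a base of dimension $d$, a product of $d+1$ classes that are killed by the cover vanishes, while a product of $d$ such classes need not.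
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}

For an algebraic space $S$ let $\mathrm{SH}(S)$ be the stable $\infty$-category of motivic spectra over $S$. Its rationalization has a functorial decomposition
\[
\mathrm{SH}(S)_{\mathbf{Q}} \simeq \mathrm{SH}(S)_{\mathbf{Q},+}\times \mathrm{SH}(S)_{\mathbf{Q},-}
\]
into a plus and a minus part \cite[\S 16.2]{CD}. The plus part $\mathrm{DM}(S)_{\mathbf{Q}}:=\mathrm{SH}(S)_{\mathbf{Q},+}$ is the $\infty$-category of \emph{rational motivic sheaves} on $S$. Coefficients are rational throughout, so we write $\mathrm{DM}(S)$ for $\mathrm{DM}(S)_{\mathbf{Q}}$. Let $\mathrm{DM}^*_{\mathbf{Q}}$ be the presheaf of $\infty$-categories $S\mapsto \mathrm{DM}(S)$ on algebraic spaces, with the pullback functors $f^*$ as transition functors.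

An \emph{extension} of valuation rings $V\hookrightarrow W$ is an injective local homomorphism of valuation rings. The \emph{rank} of a valuation ring is its Krull dimension; fields are the valuation rings of rank $0$.

\begin{definition}\label{def:covers}
Let $f:Y\to X$ be a quasi-compact morphism of algebraic spaces.
\begin{itemize}
\item[(i)] $f$ is a \emph{$v$-cover} if for every valuation ring $V$ and every morphism $\operatorname{Spec}V\to X$ there are an extension $V\hookrightarrow W$ and a lift $\operatorname{Spec}W\to Y$ of the composite $\operatorname{Spec}W\to\operatorname{Spec}V\to X$.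
\item[(ii)] $f$ is an \emph{arc-cover} if for every valuation ring $V$ of rank $\le 1$ and every morphism $\operatorname{Spec}V\to X$ there are an extension $V\hookrightarrow W$ with $W$ of rank $\le 1$ and a lift $\operatorname{Spec}W\to Y$ of the composite.
\item[(iii)] $f$ is an \emph{$h$-cover} if it is a $v$-cover of finite presentation.
\end{itemize}
\end{definition}

The spectrum of a valuation ring is a chain of points, each specializing to the next. Testing on fields shows that covers of all three kinds are surjective; testing on valuation rings of positive rank asks, in addition, that specializations in $X$ be witnessed in $Y$. The surjection $\mathbf{G}_m\sqcup\{0\}\to\mathbf{A}^1_k$ is neither a $v$-cover nor an arc-cover: for an extension $W$ of $k[t]_{(t)}$, the connected scheme $\operatorname{Spec}W$ would have to meet both components.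

\begin{definition}\label{def:descent}
Let $f:Y\to X$ be a morphism of algebraic spaces with \v{C}ech nerve $Y_\bullet$, so that $Y_n$ is the $(n+1)$-fold fiber product of $Y$ over $X$. The presheaf $\mathrm{DM}^*_{\mathbf{Q}}$ satisfies \emph{\v{C}ech descent along $f$} if the canonical functor $\mathrm{DM}(X)\to\lim_{[n]\in\Delta}\mathrm{DM}(Y_n)$ is an equivalence. It satisfies \emph{$v$-descent} (resp.\ \emph{arc-descent}, \emph{$h$-descent}) if it satisfies Nisnevich descent and \v{C}ech descent along every $v$-cover (resp.\ arc-cover, $h$-cover) of algebraic spaces.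
\end{definition}

We take as known that $\mathrm{DM}^*_{\mathbf{Q}}$ satisfies Nisnevich descent and $h$-descent on algebraic spaces. The question, which comes from \cite{Khan}, is:

\begin{quote}
Does $\mathrm{DM}^*_{\mathbf{Q}}$ satisfy $v$-descent? Does it satisfy arc-descent?
\end{quote}

There is a good reason to guess yes. Write \emph{qcqs} for quasi-compact and quasi-separated. A $v$-cover $f:Y\to X$ of qcqs schemes is a limit $Y=\lim Y_i$ of $h$-covers $f_i:Y_i\to X$ (Lemma~\ref{lem:approx}), descent holds along each $f_i$, and $\mathrm{DM}$ is continuous: maps out of a compact object over $Y$ form the colimit of the corresponding maps over the $Y_i$ (property (F4) below). The guess is even right for the simplest test on the simplest objects. If $c\in\mathrm{DM}(X)$ is compact and $f^*c=0$, then $\mathrm{id}_c$ dies on $Y$, hence on some $Y_i$, and $h$-descent along $f_i$ gives $c=0$. A general object $M$, however, is a filtered colimit of compact objects $c_\alpha$, and $f^*M=0$ only says that each map $c_\alpha\to M$ dies on some $Y_{i(\alpha)}$. Nothing bounds $i(\alpha)$, and this is where descent breaks.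

\subsection{Results}

The answer to both questions is no, and one morphism settles both.

\begin{theorem}\label{thm:A}
Let $k$ be any field. There are affine $k$-schemes $X$, $Y$, an integral surjective $k$-morphism $f:Y\to X$ which is both a $v$-cover and an arc-cover, and an object $0\ne M\in\mathrm{DM}(X)$ with $f^*M=0$. Consequently $\mathrm{DM}(X)\to\lim_\Delta\mathrm{DM}(Y_n)$ is neither conservative nor faithful. So $\mathrm{DM}^*_{\mathbf{Q}}$ satisfies neither $v$-descent nor arc-descent, even when restricted to algebraic spaces over any fixed nonempty algebraic space $S$.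
\end{theorem}

The positive result uses the valuative dimension. For an integral scheme $X$ with function field $k(X)$ it is the supremum of the ranks of the valuation rings $V$ of $k(X)$ for which $\operatorname{Spec}k(X)\to X$ extends to $\operatorname{Spec}V\to X$. For a general scheme it is the supremum of the valuative dimensions of the reduced irreducible components. For noetherian schemes it equals the Krull dimension (Theorem~\ref{thm:E}).

\begin{theorem}\label{thm:B}
Let $X$ be a qcqs scheme of finite valuative dimension $d$ (for example, a noetherian scheme of Krull dimension $d$), let $f:Y\to X$ be a $v$-cover with $Y$ a qcqs scheme, and let $X_1\to X$ be any qcqs $X$-scheme. Then $\mathrm{DM}^*_{\mathbf{Q}}$ satisfies \v{C}ech descent along $f_1:Y_1:=Y\times_XX_1\to X_1$.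
\end{theorem}

\begin{corollary}\label{cor:C}
If $X$ is a noetherian scheme of finite Krull dimension and $f:Y\to X$ is an arc-cover with $Y$ a qcqs scheme, then $\mathrm{DM}^*_{\mathbf{Q}}$ satisfies \v{C}ech descent along $f$ and along all its base changes to qcqs $X$-schemes.
\end{corollary}

By Theorem~\ref{thm:A}, some finiteness hypothesis on $X$ is needed. Finite valuative dimension is sufficient but not necessary (Remark~\ref{rem:notnecessary}).

\subsection{The idea}

Consider classes $e:\mathbf{1}\to\mathbf{1}[1]$ in $\mathrm{DM}(X)$ with $f^*e=0$. If $e_1,e_2,\dots$ are such classes, then $f^*$ kills the colimit $M$ of $\mathbf{1}\to\mathbf{1}[1]\to\mathbf{1}[2]\to\cdots$ formed with the $e_n$, and $M\neq0$ as soon as all the products $e_n\cdots e_1$ are nonzero. The nodal cubic $C$, which is the affine line with two points glued, carries one such class for its normalization, and the infinite power of $C$ carries an infinite sequence with nonzero products. This is Section~\ref{sec:counter}.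

Conversely, over a base of valuative dimension $d$ any $d+1$ maps that are killed by a $v$-cover compose to zero (Proposition~\ref{prop:nilpotence}). Such a map vanishes over henselian valuation rings (Section~\ref{sec:valuation}), which are the local rings of the cdh topology, and each map that is locally zero raises by one a filtration of global sections that has length $d+1$ (Section~\ref{sec:cdh}). Section~\ref{sec:admissible} sets up the presheaves to which this applies. Section~\ref{sec:proofB} uses the bound $d+1$, which is uniform in all auxiliary choices, to interchange $f_1^*$ with a totalization, and Section~\ref{sec:arc} reduces arc-covers of noetherian schemes to $v$-covers.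

\section{Background}\label{sec:background}

\subsection{Formal properties of motivic sheaves}

The $\infty$-category $\mathrm{DM}(S)$ is presentable, stable and symmetric monoidal, with unit $\mathbf{1}=\mathbf{1}_S$. We write $\operatorname{Map}_S(E,E')$ for the mapping \emph{spectrum} and $\operatorname{Hom}_S(E,E')$ for its $\pi_0$; the homotopy groups of these spectra are $\mathbf{Q}$-vector spaces. For $g:T\to S$ and $E\in\mathrm{DM}(S)$ we write $E_T$ or $E|_T$ for $g^*E$, and we drop the subscript inside $\operatorname{Map}_T$ when no confusion is possible. Given $h:B\to S$ and $g:S'\to S$ with base changes $h':B'\to S'$ and $g':B'\to B$, the \emph{exchange map} $g^*h_*\to h'_*g'^*$ is the map adjoint to $h'^*g^*h_*\simeq g'^*h^*h_*\to g'^*$.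

We use the following standard facts for qcqs schemes; see \cite{CD} and, for qcqs schemes in general, \cite[Appendix~C]{Hoyois}. Statements for $\mathrm{SH}$ pass to the direct factor $\mathrm{SH}_{\mathbf{Q},+}$.

\begin{itemize}
\item[(F1)] The functor $f^*$ is symmetric monoidal, preserves colimits, and has a right adjoint $f_*$. The exchange map $g^*h_*\to h'_*g'^*$ is an equivalence for $g$ smooth and $h$ arbitrary. Pullback along $\mathbf{A}^1_S\to S$ is fully faithful.
\item[(F2)] (Localization.) For a finitely presented closed immersion $i$ with open complement $j$, the pair $(i^*,j^*)$ is jointly conservative, $i^*i_*\simeq\mathrm{id}$, and $j^*i_*\simeq0$.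
\item[(F3)] (Proper base change.) The exchange map $g^*p_*\to p'_*g'^*$ is an equivalence for $p$ proper of finite presentation and $g$ arbitrary.
\item[(F4)] $\mathrm{DM}(S)$ is compactly generated, the unit is compact, and pullbacks preserve compact objects. (Continuity.) Let $S=\lim S_\alpha$ be a cofiltered limit of qcqs schemes with affine transition maps. Then $\mathrm{DM}(S)$ has a set of compact generators each of which is pulled back from a compact object on some $S_\alpha$, and for $c$ compact and $E$ arbitrary in $\mathrm{DM}(S_{\alpha_0})$ we have $\operatorname{Map}_S(c,E)\simeq\operatorname{colim}_{\alpha\to\alpha_0}\operatorname{Map}_{S_\alpha}(c,E)$.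
\item[(F5)] For a field $k$, $\operatorname{Hom}_k(\mathbf{1},\mathbf{1})=\mathrm{Gr}^0_\gamma K_0(k)_{\mathbf{Q}}=\mathbf{Q}$ \cite[Cor.~14.2.14, Thm.~16.2.13]{CD}.
\end{itemize}

A cofiltered index category may be replaced by a directed set without changing limits, so we index such systems by directed sets, with $S_\beta\to S_\alpha$ for $\beta\ge\alpha$.

A \emph{Nisnevich square} is the cartesian square formed by a quasi-compact open immersion $U\to T$ and a finitely presented \'etale morphism $T'\to T$ which is an isomorphism over the reduced closed complement of $U$. Nisnevich descent is used in the form that $\mathrm{DM}(\emptyset)=0$ and that $\mathrm{DM}^*_{\mathbf{Q}}$ sends Nisnevich squares to cartesian squares; in particular $\mathrm{DM}(S\sqcup S')=\mathrm{DM}(S)\times\mathrm{DM}(S')$. An \emph{abstract blow-up square} is a cartesian square of qcqs schemes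
\begin{equation}\label{eq:blowup}
\begin{array}{ccc}
T'_0&\longrightarrow&T'\\
{\scriptstyle p_0}\downarrow\ \ &&\ \ \downarrow{\scriptstyle p}\\
T_0&\stackrel{i}{\longrightarrow}&T
\end{array}
\end{equation}
in which $i$ is a finitely presented closed immersion and $p$ is proper, finitely presented, and an isomorphism over $T\setminus T_0$. Both kinds of squares are stable under base change.

\begin{lemma}\label{lem:blowup}
For an abstract blow-up square \eqref{eq:blowup}, put $w=i\circ p_0$. For every $E\in\mathrm{DM}(T)$ the map $E\to p_*p^*E\times_{w_*w^*E}i_*i^*E$ induced by the units is an equivalence.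
\end{lemma}

\begin{proof}
By (F2) it suffices to apply $j^*$ and $i^*$, where $j$ is the open complement of $i$; both functors are exact. We have $j^*i_*=0$ and $j^*w_*=j^*i_*p_{0*}=0$, and $j^*E\to j^*p_*p^*E$ is an equivalence by (F1) because $p$ is an isomorphism over the complement. Put $E_0=i^*E$. By (F3) and (F2), $i^*p_*p^*E\simeq p_{0*}p_0^*E_0\simeq i^*w_*w^*E$ and $i^*i_*i^*E\simeq E_0$. So $i^*$ turns the map into $E_0\to p_{0*}p_0^*E_0\times_{p_{0*}p_0^*E_0}E_0$, an equivalence.
\end{proof}

\subsection{Valuation rings and covers}

A local ring $B$ \emph{dominates} a local subring $A$ if $A\subset B$ is a local homomorphism. Let $V$ be a valuation ring with fraction field $K$. We use the following textbook facts.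

\begin{itemize}
\item[(V1)] A local subring of a field $L$ is dominated by a valuation ring with fraction field $L$.
\item[(V2)] $V$ is integrally closed. A morphism $\operatorname{Spec}V\to X$ factors through every open subscheme that contains the image of the closed point.
\item[(V3)] If $L/K$ is algebraic and $W$ is a valuation ring of $L$ dominating $V$, then $W$ and $V$ have the same rank, because the value group of $W$ modulo that of $V$ is torsion. (In a nontrivial relation $\sum c_ia^i=0$ over $K$ two terms have the same valuation.)
\item[(V4)] If $L/K$ is algebraic and $\tilde V$ is the integral closure of $V$ in $L$, then the localizations of $\tilde V$ at its maximal ideals are valuation rings.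
\item[(V5)] A finitely generated torsion-free $V$-module is free. (Divide a nontrivial relation among a minimal set of generators by its coefficient of least valuation; one generator becomes redundant.)
\end{itemize}

Two properties follow from Definition~\ref{def:covers}, for $v$-covers and for arc-covers alike: they are stable under base change, and if $Y\to Y'\to X$ is a cover and $Y'\to X$ is quasi-compact, then $Y'\to X$ is a cover.

\begin{lemma}\label{lem:integral}
An integral surjective morphism of schemes $f:Y\to X$ is a $v$-cover and an arc-cover. If it is finitely presented, it is an $h$-cover.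
\end{lemma}

\begin{proof}
An integral morphism is affine, hence quasi-compact. Let $V$ be a valuation ring with fraction field $K$ and let $\operatorname{Spec}V\to X$ be a morphism. By (V2) we may assume $X=\operatorname{Spec}A$ and $Y=\operatorname{Spec}B$. The ring $B\otimes_AK$ is nonzero because $f$ is surjective, and it is integral over $K$, so it has a residue field $L$ algebraic over $K$. By (V1) there is a valuation ring $W$ of $L$ dominating $V$. The image in $L$ of an element of $B$ is integral over the image of $A$, hence over $V$, so it lies in $W$ by (V2). Thus $B\to L$ factors through $W$, which gives the lift. If $V$ has rank $\le1$, so does $W$ by (V3).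
\end{proof}

\begin{lemma}\label{lem:approx}
Let $f:Y\to X$ be a $v$-cover of qcqs schemes. Then $Y=\lim Y_i$ for a directed system of $X$-schemes with affine transition maps in which every $Y_i\to X$ is an $h$-cover.
\end{lemma}

\begin{proof}
By \cite[Tag 09MV]{Stacks}, $Y$ is such a limit with $Y_i$ finitely presented over $X$. Since $f$ factors through the quasi-compact morphism $Y_i\to X$, the latter is a $v$-cover.
\end{proof}

\section{The nodal cubic and its infinite power}\label{sec:counter}

Fix a field $k$. For a qcqs scheme $T$ put $H^m(T)=\operatorname{Hom}_T(\mathbf{1},\mathbf{1}[m])$. For $a\in H^m(T)$ and $b\in H^n(T)$ write $b\cdot a=b[m]\circ a\in H^{m+n}(T)$; pullbacks respect this product.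

\subsection{The curve}

We glue the points $0$ and $1$ of the affine line. Put $x=t(t-1)$ and $y=xt$ in $k[t]$, and let
\[
R=\{g\in k[t]: g(0)=g(1)\}=k\oplus x\,k[t],\qquad I=x\,k[t]\subset R .
\]
Since $t^2=t+x$, the ring $k[t]$ is free over $k[x]$ with basis $1,t$. Hence $I=x\,k[x]\oplus k[x]\,y$, and $R$ is free over $k[x]$ with basis $1,y$. From $y^2=x^2(t+x)=xy+x^3$ we see that $C=\operatorname{Spec}R$ is the plane cubic $y^2-xy=x^3$. The inclusion $R\subset k[t]=R+Rt$ defines a finite surjective morphism $\nu:\mathbf{A}^1\to C$, and $R/I=k$ defines a closed point $i:\operatorname{Spec}k\to C$, the node.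

The complement of the node is the open set $\{x\neq0\}$, because $I$ is generated by $x$ and $y$, and $y^2\in xR$. Over it $\nu$ is an isomorphism: $R[1/x]=k[t][1/x]$, as $t=y/x$. The fiber of $\nu$ over the node is the spectrum of $k[t]/(t(t-1))=k\times k$, that is, the two points $0$ and $1$. So for every $k$-scheme $S$ of finite type, base change gives an abstract blow-up square
\[
\begin{array}{ccc}
D_S=S\sqcup S&\longrightarrow&\mathbf{A}^1_S\\
{\scriptstyle\sigma}\downarrow\ \ &&\ \ \downarrow{\scriptstyle\nu}\\
S&\stackrel{i}{\longrightarrow}&C_S
\end{array}
\]
with $\sigma$ the fold map. Let $w=i\sigma:D_S\to C_S$, and let $\pi:C_S\to S$ be the projection, so that $\pi i=\mathrm{id}$ and $\pi w=\sigma$.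

\subsection{A class that dies on the normalization}

Lemma~\ref{lem:blowup} for $E=\mathbf{1}$ gives a fiber sequence on $C_S$,
\begin{equation}\label{eq:fiberseq}
\mathbf{1}\longrightarrow\nu_*\mathbf{1}\oplus i_*\mathbf{1}\longrightarrow w_*\mathbf{1}\stackrel{\partial}{\longrightarrow}\mathbf{1}[1],
\end{equation}
whose middle map is the difference of the two restriction maps. We identify $H^m(D_S)=H^m(S)^2$, and $H^m(\mathbf{A}^1_S)=H^m(S)$ by (F1). A class pulled back from $b\in H^m(S)$ to $\mathbf{A}^1_S$ restricts to $(b,b)$ on $D_S$, so the long exact sequence of \eqref{eq:fiberseq} reads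
\begin{equation}\label{eq:les}
H^m(S)^2\stackrel{\delta}{\longrightarrow}H^m(S)^2\stackrel{\partial}{\longrightarrow}H^{m+1}(C_S)\xrightarrow{(\nu^*,\,i^*)}H^{m+1}(S)^2,\qquad\delta(b,c)=(b-c,b-c).
\end{equation}
Take first $S=\operatorname{Spec}k$ and $m=0$. By (F5), $\delta$ is the map $\mathbf{Q}^2\to\mathbf{Q}^2$ with image the diagonal. So
\[
e:=\partial(0,1)\in H^1(C)
\]
is nonzero, and $\nu^*e=0$ by exactness. The class $e$ records the loop created by gluing two points of a contractible object: $C$ behaves like a circle that $\nu$ cuts open. The next lemma makes this precise in families.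

\begin{lemma}\label{lem:circle}
Let $S$ be a $k$-scheme of finite type and let $e_S\in H^1(C_S)$ be the pullback of $e$. For every $m$ the map
\[
H^{m+1}(S)\oplus H^m(S)\to H^{m+1}(C_S),\qquad(a',a)\mapsto\pi^*a'+e_S\cdot\pi^*a,
\]
is bijective. In particular, $e_S\cdot\pi^*a\neq0$ for $a\ne0$.
\end{lemma}

\begin{proof}
Let $u_S:\mathbf{1}\to w_*\mathbf{1}$ be adjoint to $\epsilon=(0,1)\in H^0(D_S)$. The morphisms $\nu$, $i$, $w$ are finite and finitely presented, so by (F3) pullback along $C_S\to C$ takes the sequence \eqref{eq:fiberseq} and the map $u$ for $\operatorname{Spec}k$ to those for $S$. Hence $e_S=\partial\circ u_S$. For $a\in H^m(S)$ the map $u_S[m]\circ\pi^*a:\mathbf{1}\to w_*\mathbf{1}[m]$ is adjoint to $\epsilon[m]\circ w^*\pi^*a=\epsilon\cdot\sigma^*a=(0,a)$. Therefore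
\[
e_S\cdot\pi^*a=\partial(0,a).
\]
Now use \eqref{eq:les}. The map $(\nu^*,i^*)$ sends $\pi^*a'+\partial(0,a)$ to $(a',a')$. If $\pi^*a'+\partial(0,a)=0$, then $a'=0$, so $(0,a)$ lies in the image of $\delta$, which is the diagonal, and $a=0$. For surjectivity let $z\in H^{m+1}(C_S)$. Its image $(b,c)$ under $(\nu^*,i^*)$ lies in the kernel of $\delta$, so $b=c$, and $z-\pi^*c=\partial(a_0,a_1)=\partial(0,a_1-a_0)$ for some $a_0,a_1$.
\end{proof}

Let $C^n$ be the $n$-fold product over $k$, let $e_j\in H^1(C^n)$ be the pullback of $e$ along the $j$-th projection, and put $\varepsilon'_n=e_n\cdots e_1\in H^n(C^n)$, with $\varepsilon'_0=1\in H^0(k)$. For $S=C^{n-1}$ we have $C^n=C_S$ and $\varepsilon'_n=e_S\cdot\pi^*\varepsilon'_{n-1}$. By (F5), Lemma~\ref{lem:circle} and induction,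
\begin{equation}\label{eq:torus}
\varepsilon'_n\neq0\quad\text{for all }n\ge0 .
\end{equation}
Each new factor allows one more nonzero multiplication. To multiply forever we need infinitely many factors.

\subsection{Proof of Theorem~\ref{thm:A}}

\begin{proof}[The cover]
Let $X=\prod_{n\ge1}C=\operatorname{Spec}R^{\otimes\infty}$, where $R^{\otimes\infty}=\operatorname{colim}_nR^{\otimes n}$ with tensor products over $k$; let $Y=\prod_{n\ge1}\mathbf{A}^1=\operatorname{Spec}k[t_1,t_2,\dots]$ and $f=\prod\nu$. The ring map $R^{\otimes\infty}\to k[t_1,t_2,\dots]$ is injective, being a filtered colimit of tensor products over a field of injective maps. It is integral, because $t_n^2-t_n-x_n=0$ with $x_n$ the copy of $x$ in the $n$-th factor. So $f$ is integral and surjective, and Lemma~\ref{lem:integral} shows that it is a $v$-cover and an arc-cover.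

\emph{The object.} Let $e_n\in H^1(X)$ be the pullback of $e$ along the $n$-th projection $X\to C$, and put
\[
M=\operatorname{colim}\bigl(\mathbf{1}\xrightarrow{\,e_1\,}\mathbf{1}[1]\xrightarrow{e_2[1]}\mathbf{1}[2]\xrightarrow{e_3[2]}\cdots\bigr)\in\mathrm{DM}(X).
\]

\emph{$M$ is nonzero.} The scheme $X$ is affine, so $\mathbf{1}_X$ is compact by (F4) and $\operatorname{Hom}_X(\mathbf{1},M)=\operatorname{colim}_nH^n(X)$, with multiplication by $e_{n+1}$ as transition map. The class of $1\in H^0(X)$ vanishes in the colimit if and only if $\varepsilon_n=e_n\cdots e_1$ vanishes for some $n$. Now $\varepsilon_n$ is the pullback of $\varepsilon'_n$ along the projection $X\to C^n$. This projection has a section, given by the node in the remaining coordinates, so $H^n(C^n)\to H^n(X)$ is injective, and $\varepsilon_n\ne0$ by \eqref{eq:torus}. Hence $\operatorname{Hom}_X(\mathbf{1},M)\neq0$.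

\emph{$f^*M$ is zero.} The class $f^*e_n$ is the pullback of $\nu^*e=0$ along the $n$-th projection $Y\to\mathbf{A}^1$. Since $f^*$ preserves colimits, $f^*M$ is a sequential colimit along zero maps, and such a colimit vanishes.

\emph{Consequences.} Every $Y_n\to X$ factors through $f$, so $M$ has zero image in $\lim_\Delta\mathrm{DM}(Y_n)$. The functor therefore sends the non-invertible map $0\to M$ to an equivalence and identifies the distinct maps $\mathrm{id}_M$ and $0$. So \v{C}ech descent fails along $f$. Finally, a nonempty algebraic space $S$ receives a morphism $\operatorname{Spec}k\to S$ for some field $k$, and this makes $f$ a morphism over $S$.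
\end{proof}

\begin{remark}\label{rem:tower}
The example shows exactly how the limit argument of the introduction fails. Let $X^{(n)}=\mathbf{A}^n\times\prod_{m>n}C$. The map $X^{(n)}\to X$ is a base change of $\nu^n$, so it is finite, finitely presented and surjective, hence an $h$-cover, and $Y=\lim_nX^{(n)}$. On $X^{(n)}$ only the first $n$ maps in the definition of $M$ die; these do not affect the colimit, and $M|_{X^{(n)}}\neq0$ by $h$-descent.
\end{remark}

\section{Killing classes over a valuation ring}\label{sec:valuation}

We turn to Theorem~\ref{thm:B}. The local part of the argument is visible over a field. Let $X=\operatorname{Spec}K$, let $f:Y\to X$ be a $v$-cover by a qcqs scheme, and suppose $f^*M=0$. Take $c$ compact and $\xi\in\operatorname{Hom}_X(c,M)$. Then $\xi$ dies on $Y=\lim Y_i$, so by continuity on some $Y_i$. The scheme $Y_i$ is nonempty and of finite type over $K$, so by the Nullstellensatz it has a point over a finite normal extension $L/K$, and $\xi$ dies on $\operatorname{Spec}L$. Lemma~\ref{lem:galois} below identifies $\operatorname{Hom}_K(c,M)$ with the invariants of $\operatorname{Aut}(L/K)$ in $\operatorname{Hom}_L(c,M)$.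 Hence $\xi=0$, and $M=0$.

Over a base of positive dimension, fields are replaced by henselian valuation rings. This section supplies the two ingredients in that setting: a substitute for the Nullstellensatz and a substitute for Galois descent.

\subsection{Sections of finitely presented $v$-covers}

We use A.~Robinson's theorem that the theory of algebraically closed nontrivially valued fields is model complete. Concretely: let $K\subset L$ be algebraically closed fields with valuation rings $V\subsetneq K$ and $W\subsetneq L$ such that $W\cap K=V$. Then a first-order sentence in the language of rings with a predicate for the valuation ring, with parameters in $K$, holds in $(K,V)$ if and only if it holds in $(L,W)$.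

\begin{lemma}\label{lem:section}
Let $V$ be a valuation ring with algebraically closed fraction field $K$. Every finitely presented $v$-cover of schemes $T\to\operatorname{Spec}V$ has a section.
\end{lemma}

\begin{proof}
If $V=K$, then $T$ is a nonempty $K$-scheme of finite type and the Nullstellensatz applies. Let $V\neq K$. There are an extension $V\hookrightarrow W$ and a $V$-morphism $\operatorname{Spec}W\to T$, which by (V2) factors through an affine open $T_0=\operatorname{Spec}V[z_1,\dots,z_r]/(P_1,\dots,P_s)$. By (V1) we may enlarge $W$ so that $L=\operatorname{Frac}W$ is algebraically closed. If $a\in K\setminus V$, then $a^{-1}\in\mathfrak{m}_V\subset\mathfrak{m}_W$, so $a\notin W$; thus $W\cap K=V$ and $W\neq L$. The sentence ``there are $z_1,\dots,z_r$ in the valuation ring with $P_1(z)=\dots=P_s(z)=0$'' has finitely many parameters in $V$ and holds in $(L,W)$. So it holds in $(K,V)$, and a solution is a section.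
\end{proof}

\subsection{Galois descent}

Recall how homotopy fixed points behave rationally. Let $G$ be a finite group. If $F$ is a spectrum with $G$-action and rational homotopy groups, then $\pi_*(F^{hG})=(\pi_*F)^G$, since higher group cohomology with coefficients in a $\mathbf{Q}$-vector space vanishes. Let $N$ be an object with $G$-action in a stable $\infty$-category with limits and rational mapping spectra, and let $\iota:N^{hG}\to N$ be the canonical map. Then $\operatorname{Hom}(c,N^{hG})=\operatorname{Hom}(c,N)^G$ for all $c$. The idempotent $\theta=|G|^{-1}\sum_gg$ lies in $\operatorname{Hom}(N,N)^G$, so $\theta=\iota\rho$ for a unique $\rho$, and $\iota\rho\iota=\theta\iota=\iota$ gives $\rho\iota=\mathrm{id}$. So $N^{hG}$ is the retract of $N$ cut out by $\theta$, and \emph{every exact functor between such $\infty$-categories commutes with $(-)^{hG}$}.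

\begin{definition}\label{def:order}
Let $V$ be a valuation ring with fraction field $K$. A \emph{normal order over $V$ with group $G$} is a $V$-subalgebra $V'$ of a finite normal extension $L/K$ which is finite over $V$, has fraction field $L$, and is stable under $G=\operatorname{Aut}(L/K)$.
\end{definition}

We do not ask $V'$ to be integrally closed. What matters is finiteness over $V$, because $h$-descent applies only to finitely presented morphisms. The map $\operatorname{Spec}V'\to\operatorname{Spec}V$ may be ramified or inseparable, so it need not be a $G$-torsor; but it is a quotient by $G$ in the $h$-topology, and with rational coefficients this is enough.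

\begin{lemma}\label{lem:galois}
Let $V'$ be a normal order over $V$ with group $G$, let $B$ be a qcqs $V$-scheme, and let $p:B'=B\times_V\operatorname{Spec}V'\to B$ be the projection. For $E\in\mathrm{DM}(B)$ the canonical map $E\to(p_*p^*E)^{hG}$ is an equivalence.
\end{lemma}

\begin{proof}
\emph{Two $h$-covers.} By (V5), $V'$ is a nonzero finite free $V$-module. So $p$ is finite, finitely presented and surjective, hence an $h$-cover by Lemma~\ref{lem:integral}. Consider $\alpha:\coprod_{g\in G}B'\to B'\times_BB'$, given on the $g$-th summand by $(\mathrm{id},g)$. Source and target are finite and finitely presented over $B$, so $\alpha$ is finite and finitely presented. We claim that it is surjective, hence an $h$-cover. A point of $B'\times_BB'$ with values in an algebraically closed field $\Omega$ is an $\Omega$-point of $B$ together with two $V$-algebra maps $\phi_1,\phi_2:V'\to\Omega$, and we must find $g$ with $\phi_1=\phi_2\circ g$.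

First, $\phi_1$ and $\phi_2$ agree on $V'^G$. Let $\ell$ be the characteristic exponent of $K$. As $L/K$ is normal, $L^G/K$ is purely inseparable, so for $a\in V'^G$ some power $a^{\ell^m}$ lies in $K$. It is integral over $V$, so it lies in $V$, and $\phi_1(a)^{\ell^m}=\phi_2(a)^{\ell^m}$. If $\ell=1$ we are done; if $\ell>1$, then $\Omega$ has characteristic $\ell$ and $\ell$-th roots in $\Omega$ are unique. Second, two homomorphisms to a field that agree on the invariants differ by an element of $G$ \cite[V \S 2.2]{Bourbaki}. Here is the argument: let $a_1,\dots,a_r$ generate $V'$ over $V$. The polynomial $\prod_g\bigl(Z-\sum_jZ_j\,g(a_j)\bigr)$ in variables $Z,Z_1,\dots,Z_r$ has coefficients in $V'^G$, so its images under $\phi_1$ and $\phi_2$ coincide. Substituting $Z=\sum_jZ_j\phi_1(a_j)$ gives $\prod_g\sum_jZ_j(\phi_1(a_j)-\phi_2(ga_j))=0$ in the domain $\Omega[Z_1,\dots,Z_r]$, so one factor vanishes.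

\emph{The quotient.} Equip the category $\mathrm{Sch}^{fp}_B$ of finitely presented $B$-schemes with the $h$-topology, generated by the finite families $\{T_j\to T\}$ with $\coprod T_j\to T$ an $h$-cover. Let $\mathsf{y}(B')$ be the presheaf of sets represented by $B'$ and let $Q=\mathsf{y}(B')/G$ be the presheaf of orbits. The $h$-sheafification of $Q$ is the terminal sheaf, which is represented by $B$. Indeed, $Q$ has sections locally because $p$ is an $h$-cover. And two sections $s,s'\in B'(T)$ define $T\to B'\times_BB'$; pulling back $\alpha$ gives an $h$-cover $\coprod_gT_g\to T$ with $s'=gs$ on $T_g$, so $s$ and $s'$ are locally equal in $Q$.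

\emph{Evaluation.} Let $c\in\mathrm{DM}(B)$ be compact and $F(T)=\operatorname{Map}_T(c,E)$. Mapping spectra in a limit of stable $\infty$-categories are limits of mapping spectra. So $F$ sends finite disjoint unions to products and, by $h$-descent, satisfies \v{C}ech descent along $h$-covers; thus $F$ is an $h$-sheaf. Its values are rational spectra, which we view as objects of $D(\mathbf{Q})$. For a presheaf of sets $P$ let $\mathbf{Q}[P]$ be the presheaf of free $\mathbf{Q}$-vector spaces, placed in degree $0$, and put $F(P)=\operatorname{Map}(\mathbf{Q}[P],F)$. This extends $F$ along the Yoneda embedding. It depends only on the sheafification of $P$: the space $\Omega^\infty(F(P)[n])$ is the space of maps from $P$ to the sheaf of spaces $\Omega^\infty(F[n])$, and for a presheaf of sets, sheafification in spaces is ordinary sheafification. Since group homology of $G$ with coefficients in a $\mathbf{Q}$-vector space vanishes in positive degrees, $\mathbf{Q}[Q]=\mathbf{Q}[\mathsf{y}(B')]_G\simeq\mathbf{Q}[\mathsf{y}(B')]_{hG}$. Therefore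
\[
F(B)\simeq F(Q)\simeq\operatorname{Map}\bigl(\mathbf{Q}[\mathsf{y}(B')]_{hG},F\bigr)\simeq F(B')^{hG},
\]
that is, $\operatorname{Map}_B(c,E)\simeq\operatorname{Map}_B(c,(p_*p^*E)^{hG})$. Compact objects generate $\mathrm{DM}(B)$.
\end{proof}

\section{The cdh topology: points and dimension}\label{sec:cdh}

To pass from valuation rings to a general base we need a topology whose local rings are valuation rings and whose cohomological dimension is bounded. Let $X$ be a qcqs scheme and $\mathrm{Sch}^{fp}_X$ the essentially small category of finitely presented $X$-schemes. The \emph{cdh topology} on it is generated by the empty cover of $\emptyset$, by the families $\{U\to T,\,T'\to T\}$ for Nisnevich squares, and by the families $\{T_0\to T,\,T'\to T\}$ for abstract blow-up squares \eqref{eq:blowup}. Finite covers by quasi-compact opens are cdh covers, by induction on the number of opens.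

A space or spectrum is \emph{$m$-connective} if its homotopy groups vanish in degrees $<m$ (a space must also be nonempty; we use spaces only for $m\ge0$), and a sheaf is $m$-connective if this holds locally. An $\infty$-topos has \emph{homotopy dimension $\le d$} if every $d$-connective object has a global section.

\begin{theorem}[{\cite[\S 2.4]{EHIK}}]\label{thm:E}
Let $X$ be a qcqs scheme. A presheaf on $\mathrm{Sch}^{fp}_X$ is a cdh sheaf if and only if it sends $\emptyset$ to the terminal object and sends Nisnevich squares and abstract blow-up squares to cartesian squares. If $X$ has valuative dimension $\le d$, the $\infty$-topos of cdh sheaves on $\mathrm{Sch}^{fp}_X$ has homotopy dimension $\le d$. If $X$ is noetherian, its valuative dimension equals its Krull dimension.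
\end{theorem}

Recall that a local ring $(A,\mathfrak{m})$ is \emph{henselian} if for every monic $P\in A[z]$ and every $z_0\in A$ with $P(z_0)\in\mathfrak{m}$ and $P'(z_0)\in A^\times$ there is a root $z_1\in A$ of $P$ with $z_1-z_0\in\mathfrak{m}$. A finite algebra over a henselian local ring is a finite product of local rings.

\begin{lemma}\label{lem:points}
Let $\alpha:P_1\to P_2$ be a map of presheaves of abelian groups on $\mathrm{Sch}^{fp}_X$. Suppose that $\operatorname{colim}P_1(T_\lambda)\to\operatorname{colim}P_2(T_\lambda)$ is zero for every cofiltered system $(T_\lambda)$ of affine schemes in $\mathrm{Sch}^{fp}_X$ whose limit is the spectrum of a henselian valuation ring. Then $\alpha$ induces the zero map on cdh sheafifications.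
\end{lemma}

\begin{proof}
The site has finite limits and its topology is generated by finite families. By Deligne's theorem the topos of sheaves of sets has enough points, so a map of abelian sheaves that is zero on all stalks is zero. A point is given by a functor $\mathfrak{p}:\mathrm{Sch}^{fp}_X\to\mathrm{Set}$ that preserves finite limits and sends covers to jointly surjective families. The category of pairs $(T,\tau)$ with $\tau\in\mathfrak{p}(T)$ is cofiltered, and the stalk of the sheafification of a presheaf $P$ is the colimit of $P(T)$ over it. Every $T$ has a finite affine open cover, and $\tau$ lifts to one of its members; so the pairs with $T$ affine form a cofinal system $(T_\lambda,\tau_\lambda)$. Let $A_\lambda=\mathcal{O}(T_\lambda)$ and $A=\operatorname{colim}A_\lambda$. We must show that $A$ is a henselian valuation ring.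

The key property is: \emph{if $\{U_j\to T_\lambda\}$ is a cdh cover, then $\operatorname{Spec}A\to T_\lambda$ lifts to some $U_j$.} Indeed $\tau_\lambda$ lifts to some $\tau'\in\mathfrak{p}(U_j)$, and some $(T_\mu,\tau_\mu)$ maps to $(U_j,\tau')$. Finitely many elements of $A$, and finitely many equations between them, come from some $A_\lambda$, so we may form the following covers over a suitable $T_\lambda$.

\emph{$A$ is a local domain.} If $A=0$, some $T_\lambda$ is empty and is covered by the empty family, which has no member; so $A\ne0$. For $a\in A$ the cover $\{D(a),D(1-a)\}$ shows that $a$ or $1-a$ is a unit, so $A$ is local. If $ab=0$, the closed immersion $V(b)\to T_\lambda$ is an isomorphism over $D(a)$, so $\{V(a),V(b)\}$ comes from an abstract blow-up square, and $a=0$ or $b=0$ in $A$.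

\emph{$A$ is a valuation ring.} For $a,b\in A$ let $\Pi\subset\mathbf{P}^1_{T_\lambda}$ be defined by $av=bu$ in homogeneous coordinates $[u:v]$. It is proper and finitely presented over $T_\lambda$. Over $D(a)$ the equation forces $[u:v]=[1:b/a]$ and over $D(b)$ it forces $[u:v]=[a/b:1]$, so $\Pi\to T_\lambda$ is an isomorphism off $V(a,b)$ and $\{\Pi,V(a,b)\}$ is a cdh cover. A lift to $V(a,b)$ gives $a=b=0$. A lift to $\Pi$ is a pair $u,v\in A$, one of them a unit since $A$ is local, with $av=bu$; then $a\mid b$ or $b\mid a$. A domain in which divisibility is a total preorder is a valuation ring.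

\emph{$A$ is henselian.} Let $P$ and $z_0$ be as in the definition, and write $P(z)=P(z_0)+(z-z_0)g(z)$, so that $g(z_0)=P'(z_0)$. Choose $\lambda$ such that these data are defined over $A_\lambda$ with $P'(z_0)\in A_\lambda^\times$. The scheme $T'=\operatorname{Spec}(A_\lambda[z]/(P))[1/P'g]$ is \'etale over $T_\lambda$. Modulo $P(z_0)$ the relation becomes $(z-z_0)g=0$ with $g$ invertible, that is $z=z_0$, and then $P'g$ becomes the unit $P'(z_0)^2$. So $T'\to T_\lambda$ is an isomorphism over $V(P(z_0))$, and $\{D(P(z_0)),T'\}$ comes from a Nisnevich square. As $P(z_0)\in\mathfrak{m}$, the lift goes to $T'$. It is a root $z_1\in A$ with $g(z_1)\in A^\times$, and $z_1-z_0=-P(z_0)/g(z_1)\in\mathfrak{m}$.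
\end{proof}

For a cdh sheaf of spectra $F$, the \emph{homotopy sheaf} $\underline{\pi}_qF$ is the cdh sheafification of $T\mapsto\pi_qF(T)$. A map that is zero on homotopy sheaves need not be zero on $\pi_*F(X)$ (Remark~\ref{rem:sharp}), but it is nilpotent in the following sense. This is the only place where the dimension of $X$ enters.

\begin{lemma}\label{lem:filtration}
Let $X$ be a qcqs scheme of valuative dimension $\le d$, with $d\ge0$, and let $F_0\to F_1\to\dots\to F_{d+1}$ be maps of cdh sheaves of spectra on $\mathrm{Sch}^{fp}_X$, each of which is zero on all homotopy sheaves. Then the composite $\pi_*F_0(X)\to\pi_*F_{d+1}(X)$ is zero.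
\end{lemma}

\begin{proof}
For a sheaf of spectra $F$ let $\tau_{\ge r}F$ and $\tau_{<r}F$ be the sheafifications of the objectwise truncations. Sheafification is exact, commutes with $\Omega^\infty$, and preserves connective and truncated objects. So there are fiber sequences $\tau_{\ge r}F\to F\to\tau_{<r}F$ and $\tau_{\ge r+1}F\to\tau_{\ge r}F\to\Sigma^rH\underline{\pi}_rF$, where $HP$ is the sheaf of spectra attached to an abelian sheaf $P$; the sheaf $\tau_{\ge r}F$ is $r$-connective; and $\pi_q(\tau_{<r}F)(X)=0$ for $q\ge r$. Fix $q$ and define
\[
\mathrm{Fil}^s\pi_qF(X)=\operatorname{im}\bigl(\pi_q(\tau_{\ge q+s}F)(X)\to\pi_qF(X)\bigr).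
\]
Then $\mathrm{Fil}^0$ is the whole group, because $\pi_q(\tau_{<q}F)(X)=0$.

Next, $\mathrm{Fil}^{d+1}=0$. The pointed sheaf of spaces $\mathcal{G}=\Omega^\infty\Sigma^{-q}\tau_{\ge q+d+1}F$ is $(d+1)$-connective. For a global section $\xi$, the sheaf of paths from $\xi$ to the base point is $d$-connective, so it has a global section by Theorem~\ref{thm:E}. Thus $\pi_0\mathcal{G}(X)=\pi_q(\tau_{\ge q+d+1}F)(X)=0$.

Finally let $\varphi:F\to F'$ be zero on homotopy sheaves and put $r=q+s$. The composite $\tau_{\ge r}F\to\tau_{\ge r}F'\to\Sigma^rH\underline{\pi}_rF'$ factors through the map $\Sigma^rH\underline{\pi}_rF\to\Sigma^rH\underline{\pi}_rF'$, which is null because $H$ is fully faithful. So the image in $\pi_q(\tau_{\ge r}F')(X)$ of a class in $\pi_q(\tau_{\ge r}F)(X)$ lifts to $\tau_{\ge r+1}F'$, and $\varphi(\mathrm{Fil}^s)\subset\mathrm{Fil}^{s+1}$. A composite of $d+1$ such maps sends $\mathrm{Fil}^0$ into $\mathrm{Fil}^{d+1}=0$.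
\end{proof}

\section{Admissible presheaves and nilpotence}\label{sec:admissible}

In Theorem~\ref{thm:B} the objects to be compared live on $X_1$, on $Y_1$ and on the \v{C}ech nerve of $f_1$, and these schemes may have infinite dimension. Only $X$ is finite-dimensional. So we let a test scheme $T$ vary over $X$, base change the whole situation along $T\to X$, and view the mapping spectra as presheaves in $T$. The following definition lists the properties that the argument over a field used. Let $\mathrm{Sch}_X$ be the category of qcqs schemes over a qcqs scheme $X$, and write $H(A)$ for $H(\operatorname{Spec}A)$.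

\begin{definition}\label{def:admissible}
A presheaf $H$ of rational spectra on $\mathrm{Sch}_X$ is \emph{admissible} if
\begin{itemize}
\item[(A1)] its restriction to $\mathrm{Sch}^{fp}_X$ is a cdh sheaf;
\item[(A2)] $\operatorname{colim}H(T_\alpha)\to H(\lim T_\alpha)$ is an equivalence for cofiltered systems in $\mathrm{Sch}_X$ with affine transition maps;
\item[(A3)] $H(V)\to H(V')^{hG}$ is an equivalence for every valuation ring $V$ over $X$ and every normal order $V'$ over $V$ with group $G$.
\end{itemize}
\end{definition}

In spectra, finite limits commute with limits and with filtered colimits. Hence shifts, finite limits and cofibers of admissible presheaves are admissible.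

For an $X$-scheme $S$ write $S_T=S\times_XT$, and use the same subscript for morphisms and for pulled-back objects. Let $Z\stackrel{q}{\to}S\stackrel{h}{\leftarrow}B$ be morphisms in $\mathrm{Sch}_X$, let $c\in\mathrm{DM}(Z)$ be compact and let $E\in\mathrm{DM}(B)$. The \emph{basic presheaf} attached to these data is
\begin{equation}\label{eq:basic}
H(T)=\operatorname{Map}_{Z_T}\bigl(c_T,\,q_T^*A_T\bigr),\qquad A_T=h_{T*}E_T\in\mathrm{DM}(S_T).
\end{equation}
For $T'\to T$ the restriction map is induced by the exchange map $A_T|_{S_{T'}}\to A_{T'}$. These maps are coherent: the functors $h_T^*$ form a functor between the cocartesian fibrations over $\mathrm{Sch}_X^{\mathrm{op}}$ classified by $T\mapsto\mathrm{DM}(S_T)$ and $T\mapsto\mathrm{DM}(B_T)$; it preserves cocartesian edges and has fiberwise right adjoints, so it has a relative right adjoint, which takes the section $T\mapsto E_T$ to the section $T\mapsto A_T$. No finiteness is assumed of $h$ or $q$, so $q_T^*h_{T*}$ cannot be rewritten by base change. This is why both $q$ and $h$ appear.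

\begin{lemma}\label{lem:basic}
Basic presheaves are admissible.
\end{lemma}

\begin{proof}
(A1) We use Theorem~\ref{thm:E}. We have $H(\emptyset)=0$. If $T'\to T$ is \'etale, then $A_T|_{S_{T'}}\simeq A_{T'}$ by (F1), so $H(T')=\operatorname{Map}_{Z_{T'}}(c,N)$ for the fixed object $N=q_T^*A_T\in\mathrm{DM}(Z_T)$. All corners of a Nisnevich square over $T$ are \'etale over $T$, and the base change of the square to $Z_T$ is a Nisnevich square; so Nisnevich descent for $\mathrm{DM}^*_{\mathbf{Q}}$ shows that $H$ sends it to a cartesian square. For an abstract blow-up square \eqref{eq:blowup}, denote the base changes of $p,i,w$ to $B_T$, $S_T$, $Z_T$ by the same letters. Apply the exact functor $h_{T*}$ to the equivalence of Lemma~\ref{lem:blowup} for $E_T$ on $B_T$. Since $h_{T*}p_*=p_*h_{T'*}$, and likewise for $i$ and $w$, we get $A_T\simeq p_*A_{T'}\times_{w_*A_{T'_0}}i_*A_{T_0}$. Now apply $q_T^*$, which commutes with $p_*$, $i_*$, $w_*$ by (F3), and then $\operatorname{Map}_{Z_T}(c_T,-)$. By adjunction the result is $H(T)\simeq H(T')\times_{H(T'_0)}H(T_0)$.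

(A2) We first note a consequence of (F4). Let $S'=\lim S'_\beta$ be as in (F4), let $N_\beta\in\mathrm{DM}(S'_\beta)$ be objects with compatible maps $N_\beta|_{S'_\gamma}\to N_\gamma$ for $\gamma\ge\beta$, and let $c'$ be compact on $S'_\alpha$. Then
\begin{equation}\label{eq:diagonal}
\operatorname{Map}_{S'}\bigl(c',\operatorname{colim}_\beta N_\beta|_{S'}\bigr)\simeq\operatorname{colim}_{\gamma\ge\beta\ge\alpha}\operatorname{Map}_{S'_\gamma}(c',N_\beta)\simeq\operatorname{colim}_{\beta\ge\alpha}\operatorname{Map}_{S'_\beta}(c',N_\beta).
\end{equation}
The first equivalence is compactness of $c'|_{S'}$ followed by continuity; the second holds because the pairs $\gamma=\beta$ are cofinal.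

Let $T=\lim T_\beta$. We claim that $\operatorname{colim}_\beta A_{T_\beta}|_{S_T}\to A_T$ is an equivalence. By (F4) we may test on an object $c'$ that is pulled back from a compact object on some $S_{T_\alpha}$. By adjunction and continuity for $B_T=\lim B_{T_\beta}$, where the pullback of $c'$ is compact,
\[
\operatorname{Map}_{S_T}(c',A_T)\simeq\operatorname{Map}_{B_T}(c',E)\simeq\operatorname{colim}_\beta\operatorname{Map}_{B_{T_\beta}}(c',E)\simeq\operatorname{colim}_\beta\operatorname{Map}_{S_{T_\beta}}(c',A_{T_\beta}),
\]
and \eqref{eq:diagonal} identifies the last term with $\operatorname{Map}_{S_T}(c',\operatorname{colim}_\beta A_{T_\beta}|_{S_T})$. Applying $q_T^*$ to the claim gives $q_T^*A_T\simeq\operatorname{colim}_\beta(q_{T_\beta}^*A_{T_\beta})|_{Z_T}$, and \eqref{eq:diagonal} for $Z_T=\lim Z_{T_\beta}$ and $c$ gives $H(T)\simeq\operatorname{colim}_\beta H(T_\beta)$.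

(A3) Lemma~\ref{lem:galois} on $B_V$ gives $E_V\simeq(p_*E_{V'})^{hG}$. The exact functors $h_{V*}$, $q_V^*$ and $\operatorname{Map}_{Z_V}(c,-)$ commute with $(-)^{hG}$. We obtain successively $A_V\simeq(p_*A_{V'})^{hG}$, then $q_V^*A_V\simeq(p_*q_{V'}^*A_{V'})^{hG}$ by (F3), since $p$ is finite and finitely presented, and then $H(V)\simeq H(V')^{hG}$.
\end{proof}

Given $f:Y\to X$, we say that $T\in\mathrm{Sch}_X$ \emph{lifts to $Y$} if $T\to X$ factors through $f$, and that a map $\varphi:H\to H'$ of presheaves of spectra on $\mathrm{Sch}_X$ is \emph{killed by $f$} if $\pi_*\varphi(T)=0$ for all $T$ that lift to $Y$.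

\begin{proposition}\label{prop:nilpotence}
Let $X$ be a qcqs scheme of valuative dimension $\le d$, with $d\geq 0$, and let $f:Y\to X$ be a $v$-cover with $Y$ a qcqs scheme. Let $H_0\to H_1\to\dots\to H_{d+1}$ be maps of admissible presheaves, each killed by $f$. Then the composite $\pi_*H_0(X)\to\pi_*H_{d+1}(X)$ is zero.
\end{proposition}

\begin{proof}
By (A1) and Lemma~\ref{lem:filtration} it suffices to show that a map $\varphi:H\to H'$ of admissible presheaves killed by $f$ is zero on homotopy sheaves. By Lemma~\ref{lem:points} and (A2) it suffices to show that $\pi_*H(V)\to\pi_*H'(V)$ is zero for every henselian valuation ring $V$ over $X$. Let $\xi\in\pi_*H(V)$ and $\eta=\varphi(\xi)$.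

Write $Y=\lim Y_i$ as in Lemma~\ref{lem:approx}. The scheme $\operatorname{Spec}V\times_XY$ lifts to $Y$, so $\eta$ dies on it. By (A2), $\eta$ dies on some $T_i=\operatorname{Spec}V\times_XY_i$.

Let $\bar V$ be the integral closure of $V$ in an algebraic closure $\bar K$ of $K=\operatorname{Frac}V$. It is the directed union of its finite $V$-subalgebras. Each of these is a domain and a product of local rings, because $V$ is henselian, so it is local; hence $\bar V$ is local (for each $a$, one of $a$, $1-a$ is a unit), and it is a valuation ring by (V4). Its fraction field is $\bar K$. By Lemma~\ref{lem:section} the finitely presented $v$-cover $\operatorname{Spec}\bar V\times_XY_i\to\operatorname{Spec}\bar V$ has a section. So $\operatorname{Spec}\bar V\to\operatorname{Spec}V$ factors through $T_i$, and $\eta$ dies on $\bar V$.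

By (A2), $\eta$ dies on some finite subalgebra $V[a_1,\dots,a_r]\subset\bar V$. Let $V'$ be generated over $V$ by all $K$-conjugates of the $a_j$ in $\bar K$. There are finitely many of them and they are integral over $V$, being roots of the monic polynomials over $V$ satisfied by the $a_j$. They generate a finite normal extension $L/K$ and are permuted by $G=\operatorname{Aut}(L/K)$. So $V'$ is a normal order over $V$, and $\eta$ dies on $V'$. By (A3), $\pi_*H'(V)=\pi_*H'(V')^G$ injects into $\pi_*H'(V')$. Hence $\eta=0$.
\end{proof}

\begin{remark}\label{rem:sharp}
The number $d+1$ cannot be lowered. Take $X=C^d$, which is noetherian of dimension $d$, and $f=\nu^d$. The presheaves $H_j(T)=\operatorname{Map}_T(\mathbf{1},\mathbf{1}[j])$ are basic, multiplication by $e_{j+1}$ is a map $H_j\to H_{j+1}$ killed by $f$, and the composite of these $d$ maps sends $1$ to $\varepsilon'_d\neq0$ by \eqref{eq:torus}. On the infinite power of $C$, composites of arbitrary length are nonzero.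
\end{remark}

\section{Descent in finite valuative dimension}\label{sec:proofB}

For a morphism $g:Y'\to X'$ of qcqs schemes with \v{C}ech nerve $h_n:B_n\to X'$, an object of $\lim_\Delta\mathrm{DM}(B_n)$ is a family $E_\bullet$ of objects $E_n\in\mathrm{DM}(B_n)$ with coherent equivalences between $E_n$ and the pullbacks of $E_m$ along the simplicial maps $B_n\to B_m$. Mapping spectra are $\lim_\Delta\operatorname{Map}_{B_n}(E'_n,E_n)$. Hence the comparison functor $\mathcal{F}(M)=(h_n^*M)_n$ has the right adjoint $\mathcal{G}(E_\bullet)=\lim_\Delta h_{n*}E_n$.

To show that the counit is an equivalence we must compute $g^*\lim_\Delta h_{n*}E_n$. There are two obstacles: $g^*$ need not commute with the infinite limit, and it need not commute with $h_{n*}$, as neither (F1) nor (F3) applies. Both obstacles disappear when $g$ has a section. Proposition~\ref{prop:nilpotence} transports this to the general case at the cost of a bounded shift in the tower of partial totalizations.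

\subsection{Towers}

For a cosimplicial object $A^\bullet$ of a stable $\infty$-category with limits, $\operatorname{Tot}_nA^\bullet$ is the limit over $\Delta_{\le n}$, and $\lim_\Delta A^\bullet=\lim_n\operatorname{Tot}_nA^\bullet$. The limit over $\Delta_{\le n}$ can be computed over the finite poset of nonempty subsets of $\{0,\dots,n\}$; so $\operatorname{Tot}_n$ is a finite limit and commutes with exact functors. For a cosimplicial spectrum $F^\bullet$ there are fiber sequences $\Omega^nN^n\to\operatorname{Tot}_nF^\bullet\to\operatorname{Tot}_{n-1}F^\bullet$, where $\pi_*N^n$ is the $n$-th term of the normalized cochain complex of $\pi_*F^\bullet$, and the composite $\Omega^nN^n\to\operatorname{Tot}_nF^\bullet\to\Sigma\Omega^{n+1}N^{n+1}$ induces, up to sign, the differential $\delta$ of that complex. These are the $E_1$-page and the $d_1$-differential of the spectral sequence of the tower. For a tower of spectra $(P_m)$ there is the Milnor sequence $0\to\lim^1_m\pi_{q+1}P_m\to\pi_q\lim_mP_m\to\lim_m\pi_qP_m\to0$.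

A map in $\mathrm{DM}(S)$ is \emph{phantom} if it induces zero on $\pi_*\operatorname{Map}_S(c,-)$ for all compact $c$. Phantom maps are what Proposition~\ref{prop:nilpotence} can produce.

\begin{lemma}\label{lem:towers}
\begin{itemize}
\item[(a)] Pullback along a morphism $g:S'\to S$ of qcqs schemes preserves phantom maps.
\item[(b)] If $(P_n)$ is a tower in $\mathrm{DM}(S)$ and, for some fixed $N$, all maps $P_{n+N}\to P_n$ are phantom, then $\lim_nP_n=0$.
\item[(c)] Let $U_i\to P_i\to Q_i$, $i=2,1,0$, be fiber sequences of spectra with maps of fiber sequences from $i=2$ to $i=1$ and from $i=1$ to $i=0$. If $Q_2\to Q_1$ and $U_1\to U_0$ are zero on $\pi_*$, then so is $P_2\to P_0$.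
\item[(d)] Let $F^\bullet$ be a cosimplicial spectrum such that the cochain complex of $\pi_qF^\bullet$ is acyclic in all degrees, for every $q$. Then $\operatorname{Tot}_{n+1}F^\bullet\to\operatorname{Tot}_nF^\bullet$ is zero on $\pi_*$ for all $n$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $P\to P'$ be phantom and write $P=\operatorname{colim}c_\alpha$ as a filtered colimit of compact objects. A map from a compact object to $g^*P=\operatorname{colim}g^*c_\alpha$ factors through some $g^*c_\alpha$, and $g^*c_\alpha\to g^*P'$ is the pullback of the null map $c_\alpha\to P\to P'$.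

(b) For $c$ compact, pass to the cofinal subtower indexed by multiples of $N$. The groups $\pi_q\operatorname{Map}(c,P_n)$ then have zero transition maps, so $\lim$ and $\lim^1$ vanish, and the Milnor sequence gives $\operatorname{Map}(c,\lim P_n)=0$.

(c) The image in $\pi_qP_1$ of a class in $\pi_qP_2$ maps to zero in $\pi_qQ_1$, so it comes from $\pi_qU_1$, which dies in $\pi_qU_0$.

(d) We show by induction that $\pi_*\Omega^nN^n\to\pi_*\operatorname{Tot}_n$ is surjective with kernel $\delta(\pi_*N^{n-1})$. This holds for $n=0$, where $\operatorname{Tot}_0=N^0$ and $N^{-1}=0$. Assume it for $n$. The boundary map $\pi_*\operatorname{Tot}_n\to\pi_{*-1}\Omega^{n+1}N^{n+1}$ is then the map $\pi_*N^n/\delta(\pi_*N^{n-1})\to\pi_*N^{n+1}$ induced by $\pm\delta$. It is injective by acyclicity and has image $\delta(\pi_*N^n)$. By the long exact sequence, $\pi_*\operatorname{Tot}_{n+1}\to\pi_*\operatorname{Tot}_n$ is zero and the statement holds for $n+1$.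
\end{proof}

\begin{lemma}\label{lem:split}
Let $g:Y'\to X'$ be a morphism of qcqs schemes that has a section $s$, with \v{C}ech nerve $h_n:B_n\to X'$. Then $\mathcal{F}$ is an equivalence. For $E\in\mathrm{DM}(X')$ put $A^n=h_{n*}h_n^*E$ and $K_n=\operatorname{cofib}(E\to\operatorname{Tot}_nA^\bullet)$. Then $K_{n+1}\to K_n$ is null for all $n$.
\end{lemma}

\begin{proof}
Put $B_{-1}=X'$. The $X'$-morphisms $s_{-1}:B_n\to B_{n+1}$, $(y_0,\dots,y_n)\mapsto(s(x),y_0,\dots,y_n)$, where $x$ is the common image of the $y_j$, are extra degeneracies: they make the augmented \v{C}ech nerve a split augmented simplicial object. Every contravariant functor sends it to a split augmented cosimplicial object, and such an object is a limit diagram. For the functor $\mathrm{DM}^*_{\mathbf{Q}}$ this says that $\mathcal{F}$ is an equivalence.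

Let $c\in\mathrm{DM}(X')$ be arbitrary, fix $q$, and put $M^n=\pi_q\operatorname{Map}_{B_n}(c,E)=\pi_q\operatorname{Map}_{X'}(c,A^n)$ for $n\ge-1$, with $A^{-1}=E$. From $d_0s_{-1}=\mathrm{id}$ and $d_{j+1}s_{-1}=s_{-1}d_j$ we get $s_{-1}^*\delta+\delta s_{-1}^*=\mathrm{id}$ for $\delta=\sum(-1)^jd_j^*$. So $M^\bullet$ has cohomology $M^{-1}$ in degree $0$ and zero in positive degrees, exactly as the constant cosimplicial group $M^{-1}$. Let $\bar A^\bullet$ be the cofiber of the map from the constant cosimplicial object $E$ to $A^\bullet$. Each $h_n$ has a section, so $M^{-1}\to M^n$ is injective for every $q$, and $\pi_q\operatorname{Map}(c,\bar A^n)=M^n/M^{-1}$. The long exact cohomology sequence shows that $M^\bullet/M^{-1}$ is acyclic. The category $\Delta_{\le n}$ has a terminal object, so it is weakly contractible and $\operatorname{Tot}_n$ of the constant object is $E$; thus $\operatorname{Tot}_n\bar A^\bullet=K_n$. By Lemma~\ref{lem:towers}(d), $K_{n+1}\to K_n$ is zero on $\pi_*\operatorname{Map}(c,-)$. Take $c=K_{n+1}$ and the class of the identity.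
\end{proof}

\subsection{Proof of Theorem~\ref{thm:B}}

We may assume $X\neq\emptyset$, so $d\ge0$. Write $g=f_1:Y_1\to X_1$, let $h_n:B_n\to X_1$ be its \v{C}ech nerve, so $B_0=Y_1$ and $h_0=g$, and put $N=2(d+1)$. As before, the subscript $T$ denotes base change along $T\to X$. If $T$ lifts to $Y$, then $X_{1,T}\to X_1$ factors through $Y_1$, and $g_T:Y_{1,T}\to X_{1,T}$ has a section.

It suffices to prove that $\mathcal{F}$ is conservative and that the counit $\mathcal{F}\mathcal{G}\to\mathrm{id}$ is an equivalence. For then the triangle identity shows that $\mathcal{F}$ sends the unit $\mathrm{id}\to\mathcal{G}\mathcal{F}$ to an equivalence, and conservativity shows that the unit is one.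

\medskip\noindent\textbf{Conservativity.} As $\mathcal{F}$ is exact, we must show that $g^*M=0$ implies $M=0$. For $c\in\mathrm{DM}(X_1)$ compact, $H(T)=\operatorname{Map}_{X_{1,T}}(c,M)$ is the basic presheaf for $Z=S=B=X_1$. If $T$ lifts to $Y$, then $M_T=0$; so the identity of $H$ is killed by $f$. Proposition~\ref{prop:nilpotence} for $d+1$ copies of the identity gives $\pi_*\operatorname{Map}_{X_1}(c,M)=0$, and $M=0$ by compact generation.

\medskip\noindent\textbf{Notation for the counit.} Fix $E_\bullet\in\lim_\Delta\mathrm{DM}(B_n)$. Let $B'_n=B_n\times_{X_1}Y_1$ with projection $h'_n:B'_n\to Y_1$; this is the \v{C}ech nerve of the base change $h'_0$ of $g$ along $g$. Let $E'_n=E_n|_{B'_n}$. For $T\in\mathrm{Sch}_X$ put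
\[
D_n(T)=\operatorname{Tot}_n\bigl(h_{\bullet,T*}E_{\bullet,T}\bigr)\in\mathrm{DM}(X_{1,T}),\qquad D'_n(T)=\operatorname{Tot}_n\bigl(h'_{\bullet,T*}E'_{\bullet,T}\bigr)\in\mathrm{DM}(Y_{1,T}).
\]
The exchange maps $g_T^*h_{j,T*}E_{j,T}\to h'_{j,T*}E'_{j,T}$ induce maps of towers $g_T^*D_n(T)\to D'_n(T)$. All of this is natural in $T$. Write $D_n=D_n(X)$, $D'_n=D'_n(X)$ and $D=\lim_nD_n=\mathcal{G}(E_\bullet)$. We shall show that each of the maps
\begin{equation}\label{eq:chain}
g^*D\longrightarrow\lim_ng^*D_n\longrightarrow\lim_nD'_n\longrightarrow E_0
\end{equation}
is an equivalence (the last map is defined in Step~3) and that the composite is the degree-$0$ component of the counit.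

\medskip\noindent\textbf{When $T$ lifts to $Y$.} Fix such a $T$. By Lemma~\ref{lem:split} for $g_T$, the family $E_{\bullet,T}$ is pulled back from an object $E^T\in\mathrm{DM}(X_{1,T})$, and then $E'_{\bullet,T}$ is pulled back from $g_T^*E^T$. Put
\[
K_n(T)=\operatorname{cofib}\bigl(E^T\to D_n(T)\bigr),\qquad K'_n(T)=\operatorname{cofib}\bigl(g_T^*E^T\to D'_n(T)\bigr).
\]
Lemma~\ref{lem:split}, applied to $g_T$ and to $h'_{0,T}$, which has the diagonal as a section, shows that
\begin{equation}\label{eq:null}
K_{n+1}(T)\to K_n(T)\quad\text{and}\quad K'_{n+1}(T)\to K'_n(T)\quad\text{are null.}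
\end{equation}
The exchange map for $h_j$ takes the pullback of the unit of $(h_j^*,h_{j*})$ to the unit of $(h_j'^*,h'_{j*})$. So $g_T^*E^T\to g_T^*D_n(T)\to D'_n(T)$ is the map defining $K'_n(T)$. The objects $E^T$, $K_n(T)$, $K_n'(T)$ exist only for $T$ that lift to $Y$, and they serve only to check, one $T$ at a time, that certain maps of presheaves are killed by $f$. The presheaves themselves must be built from $D_n$ and $D'_n$ alone.

\medskip\noindent\textbf{Step 1: $g^*D\simeq\lim_ng^*D_n$.} We want to show that the tower $\operatorname{fib}(D\to D_n)$ has phantom transition maps after a bounded shift. It is an infinite limit, so we approximate it by the finite limits $\operatorname{fib}(D_m\to D_n)$. For $c\in\mathrm{DM}(X_1)$ compact and $m\ge n$ let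
\[
W_{n,m}(T)=\operatorname{Map}_{X_{1,T}}\bigl(c,\operatorname{fib}(D_m(T)\to D_n(T))\bigr).
\]
This is a finite limit of the basic presheaves for $(Z,S,B)=(X_1,X_1,B_j)$ and the objects $E_j$, so it is admissible. If $T$ lifts to $Y$, then $\operatorname{fib}(D_m(T)\to D_n(T))\simeq\operatorname{fib}(K_m(T)\to K_n(T))$, naturally in $(n,m)$, because the constant tower $E^T$ contributes nothing to the fiber. Apply Lemma~\ref{lem:towers}(c) to the fiber sequences
\[
\operatorname{Map}(c,\Omega K_{n+i}(T))\to W_{n+i,m+i}(T)\to\operatorname{Map}(c,K_{m+i}(T)),\qquad i=2,1,0.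
\]
By \eqref{eq:null}, the map $W_{n+2,m+2}\to W_{n,m}$ is killed by $f$. By Proposition~\ref{prop:nilpotence}, a composite of $d+1$ of these maps, $W_{n+N,m+N}(X)\to W_{n,m}(X)$, is zero on $\pi_*$.

Let $W_n=\operatorname{Map}_{X_1}(c,\operatorname{fib}(D\to D_n))=\lim_mW_{n,m}(X)$. The map $W_{n+N}\to W_n$ is the limit over $m$ of the maps $W_{n+N,m+N}(X)\to W_{n,m}(X)$, so it induces zero on the $\lim$ term and on the $\lim^1$ term of the Milnor sequence. Thus $W_{n+2N}\to W_{n+N}$ sends $\pi_q$ into the $\lim^1$ term, which $W_{n+N}\to W_n$ kills. Since $N$ does not depend on $c$, the map $\operatorname{fib}(D\to D_{n+2N})\to\operatorname{fib}(D\to D_n)$ is phantom. By Lemma~\ref{lem:towers}(a) and (b), $\lim_ng^*\operatorname{fib}(D\to D_n)=0$, which is the claim.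

\medskip\noindent\textbf{Step 2: $\lim_ng^*D_n\simeq\lim_nD'_n$.} The failure of base change is measured by $\kappa_n(T)=\operatorname{cofib}(g_T^*D_n(T)\to D'_n(T))$. For $c\in\mathrm{DM}(Y_1)$ compact let $H_n(T)=\operatorname{Map}_{Y_{1,T}}(c,\kappa_n(T))$. Since $g_T^*$ commutes with $\operatorname{Tot}_n$, this presheaf is the cofiber of a map between finite limits of the basic presheaves for $(Z,S,B)=(Y_1,X_1,B_j)$ and $(Y_1,Y_1,B'_j)$. So it is admissible. If $T$ lifts to $Y$, the compatibility of the two augmentations gives $\kappa_n(T)\simeq\operatorname{cofib}(g_T^*K_n(T)\to K'_n(T))$. Apply Lemma~\ref{lem:towers}(c) and \eqref{eq:null} to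
\[
\operatorname{Map}(c,K'_{n+i}(T))\to H_{n+i}(T)\to\operatorname{Map}(c,\Sigma g_T^*K_{n+i}(T)),\qquad i=2,1,0.
\]
So $H_{n+2}\to H_n$ is killed by $f$, and Proposition~\ref{prop:nilpotence} shows that $\kappa_{n+N}(X)\to\kappa_n(X)$ is phantom. By Lemma~\ref{lem:towers}(b), $\lim_n\kappa_n(X)=0$.

\medskip\noindent\textbf{Step 3: $\lim_nD'_n\simeq E_0$.} Let $\mathrm{pr}_1,\mathrm{pr}_2:B'_0=Y_1\times_{X_1}Y_1\to Y_1$ be the projections, so $h'_0=\mathrm{pr}_2$ and $E'_0=\mathrm{pr}_1^*E_0$, and let $s$ be the diagonal. Define the last map of \eqref{eq:chain} as
\[
\rho:\ \lim_nD'_n\to D'_0=\mathrm{pr}_{2*}\mathrm{pr}_1^*E_0\to\mathrm{pr}_{2*}s_*s^*\mathrm{pr}_1^*E_0=E_0,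
\]
using $\mathrm{pr}_1s=\mathrm{pr}_2s=\mathrm{id}$. By Lemma~\ref{lem:split} for $\mathrm{pr}_2$, the family $E'_\bullet$ is pulled back from some $E'\in\mathrm{DM}(Y_1)$, and the unit $E'\to\lim_nD'_n$ is an equivalence. Its composite with $\rho$ is $E'\to\mathrm{pr}_{2*}\mathrm{pr}_2^*E'\to\mathrm{pr}_{2*}s_*s^*\mathrm{pr}_2^*E'$, followed by the equivalence induced by $\mathrm{pr}_2^*E'\simeq E'_0$. A composite of units is the unit for the composite morphism $\mathrm{pr}_2s=\mathrm{id}$, hence an equivalence. So $\rho$ is an equivalence.

\medskip\noindent\textbf{Step 4: the counit.} The composite \eqref{eq:chain} equals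
\[
g^*D\to g^*D_0=g^*g_*E_0\to\mathrm{pr}_{2*}\mathrm{pr}_1^*E_0\to\mathrm{pr}_{2*}s_*s^*\mathrm{pr}_1^*E_0=E_0 .
\]
Let $\gamma:g^*g_*E_0\to E_0$ be the counit of $(g^*,g_*)$. The exchange map is adjoint to $\mathrm{pr}_1^*\gamma:\mathrm{pr}_2^*g^*g_*E_0\simeq\mathrm{pr}_1^*g^*g_*E_0\to\mathrm{pr}_1^*E_0$. So the composite of the last two arrows is adjoint, for the morphism $\mathrm{pr}_2s=\mathrm{id}$, to $s^*\mathrm{pr}_1^*\gamma=\gamma$; it is $\gamma$ itself. Thus \eqref{eq:chain} is the map $g^*D\to g^*g_*E_0\to E_0$, the degree-$0$ component of the counit $\mathcal{F}\mathcal{G}(E_\bullet)\to E_\bullet$. By Steps 1--3 it is an equivalence. The degree-$n$ component is its pullback along a projection $B_n\to B_0$, so it is an equivalence too. This proves Theorem~\ref{thm:B}. \qed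

\begin{remark}[Finite valuative dimension is not necessary]\label{rem:notnecessary}
Let $X=\operatorname{Spec}V$ for a valuation ring $V$ of arbitrary, possibly infinite, rank with algebraically closed fraction field. Then the conclusion of Theorem~\ref{thm:B} holds. The proof used the dimension only through Proposition~\ref{prop:nilpotence}, and here a single map $\varphi:H\to H'$ killed by $f$ is already zero on $\pi_*H(X)$: an element $\varphi(\xi)$ dies on $Y$, hence on some $Y_i$ by (A2), and $Y_i\to X$ has a section by Lemma~\ref{lem:section}. So the proof goes through with $N=2$. The valuative dimension of $\operatorname{Spec}V$ is at least the rank of $V$, and infinite rank occurs: extend to an algebraic closure the monomial valuation on $k(t_1,t_2,\dots)$ with values in $\bigoplus_{n\ge1}\mathbf{Z}$, ordered lexicographically.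
\end{remark}

\section{Arc-covers of noetherian schemes}\label{sec:arc}

An arc-cover only promises lifts for valuation rings of rank $\le1$. Over a noetherian base this is enough for all valuation rings. After a blow-up the cover becomes flat; for a flat morphism, lifting a valuation ring only requires a point over the image of its closed point; and in a noetherian integral scheme every point is reached from the generic point by a valuation ring of rank $\le1$.

\begin{lemma}\label{lem:arcft}
Let $A$ be a noetherian ring and $Y\to X=\operatorname{Spec}A$ an arc-cover of schemes of finite type. Then it is a $v$-cover.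
\end{lemma}

\begin{proof}
Let $A\to V$ be a homomorphism to a valuation ring, with image the noetherian domain $A'\subset V$, and let $Y'=Y\times_X\operatorname{Spec}A'$. By generic flatness, $Y'$ is flat over a nonempty open $U\subset\operatorname{Spec}A'$. By the flattening theorem of Raynaud--Gruson (Thm.~5.2.2) there is a blow-up $P\to\operatorname{Spec}A'$ with center disjoint from $U$ such that the strict transform $\tilde Y$ is flat over $P$. Here $P$ is integral, proper over $A'$ and isomorphic to $U$ over $U$, and $\tilde Y$ is a closed subscheme of $Y'\times_{A'}P=Y\times_XP$ that contains the open subscheme $Y'_U$. The generic point of $\operatorname{Spec}V$ maps to the generic point of $\operatorname{Spec}A'$, which lies in $U$. By the valuative criterion of properness, $\operatorname{Spec}V\to\operatorname{Spec}A'$ lifts to $P$. Let $z\in P$ be the image of the closed point.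

\emph{The point $z$ is in the image of $\tilde Y$.} Choose a valuation ring $R$ of rank $\le1$ of the function field of $P$ that dominates $\mathcal{O}_{P,z}$: the function field itself if $z$ is the generic point, and a discrete valuation ring otherwise, which exists because $\mathcal{O}_{P,z}$ is noetherian \cite[7.1.7]{EGA}. Since $Y\to X$ is an arc-cover, there are an extension $R\hookrightarrow R'$ and a $P$-morphism $\operatorname{Spec}R'\to Y\times_XP$. Its generic point lies over the generic point of $P$, hence in $Y'_U\subset\tilde Y$. As $\tilde Y$ is closed, the image of the closed point lies in $\tilde Y$ as well, and it lies over $z$.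

\emph{The lift.} The scheme $\tilde Y_V=\tilde Y\times_P\operatorname{Spec}V$ is flat over $V$, and its closed fiber is a base change of the nonempty fiber $\tilde Y_z$ along a field extension. Let $y'$ be a point of the closed fiber. The local ring $\mathcal{O}_{\tilde Y_V,y'}$ is flat and local over $V$, hence faithfully flat, so it has a prime $\mathfrak{q}$ over $(0)$. Then $V\to\mathcal{O}_{\tilde Y_V,y'}/\mathfrak{q}$ is an injective local homomorphism of domains. By (V1) some valuation ring $W$ dominates the target. It is an extension of $V$, and $\operatorname{Spec}W\to\tilde Y_V\to Y$ is the required lift.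
\end{proof}

\begin{proposition}\label{prop:arcv}
An arc-cover $f:Y\to X$ with $X$ a noetherian scheme and $Y$ a qcqs scheme is a $v$-cover.
\end{proposition}

\begin{proof}
Let $\operatorname{Spec}V\to X$ be given. By (V2) and base change we may assume $X=\operatorname{Spec}A$. The scheme $Y$ is quasi-compact. The disjoint union of the members of a finite affine open cover of $Y$ is again an arc-cover of $X$ by (V2), and a lift to it gives a lift to $Y$. So we may assume $Y=\operatorname{Spec}B$. Write $B$ as the directed union of finitely generated $A$-algebras $B_i\subset B$, $i\in J$, and let $Y_i=\operatorname{Spec}B_i$. Each $Y_i\to X$ is an arc-cover of finite type, so it is a $v$-cover by Lemma~\ref{lem:arcft}, and it is finitely presented since $A$ is noetherian.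

The lifts to the various $Y_i$ need not be compatible. We first make them all land in one ring and then make them compatible with an ultraproduct. By (V1) choose a valuation ring $\bar V$ of an algebraic closure of $\operatorname{Frac}V$ dominating $V$. Lemma~\ref{lem:section}, applied to $Y_i\times_X\operatorname{Spec}\bar V$, gives an $A$-algebra map $y_i:B_i\to\bar V$ for every $i$. Since $J$ is directed, the sets $J_i=\{j\ge i\}$ have the finite intersection property, so there is an ultrafilter $\mathcal{U}$ on $J$ containing all of them. Let $W=\prod_J\bar V/{\sim}$, where two families are identified if they agree on a set in $\mathcal{U}$. For families $a,b$, one of the sets $\{j:a_j\mid b_j\}$, $\{j:b_j\mid a_j\}$ is in $\mathcal{U}$; and if $ab=0$ in $W$, one of the sets $\{j:a_j=0\}$, $\{j:b_j=0\}$ is in $\mathcal{U}$. So $W$ is a valuation ring. The diagonal map $V\to\bar V\to W$ is injective, and it is local because a constant family that is a unit in $W$ is a unit in some coordinate. For $b\in B_i$ let $y(b)\in W$ be the class of any family with $j$-th entry $y_j(b)$ for $j\in J_i$. This class does not depend on $i$, and any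 two elements of $B$ lie in a common $B_i$, so $y:B\to W$ is an $A$-algebra map. It is a lift $\operatorname{Spec}W\to Y$.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:C}]
By Proposition~\ref{prop:arcv}, $f$ is a $v$-cover, and by Theorem~\ref{thm:E} the valuative dimension of $X$ is its Krull dimension, which is finite. Apply Theorem~\ref{thm:B}.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Bourbaki}
Bourbaki, \emph{Alg\`ebre commutative}.

\bibitem{CD}
Cisinski and D\'eglise, \emph{Triangulated categories of mixed motives}.

\bibitem{EGA}
EGA II.

\bibitem{EHIK}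
Elmanto, Hoyois, Iwasa and Kelly, \emph{Cdh descent, cdarc descent, and Milnor excision}, Math. Ann. 2021.

\bibitem{Hoyois}
Hoyois, \emph{A quadratic refinement of the Grothendieck--Lefschetz--Verdier trace formula}.

\bibitem{Khan}
Adeel A. Khan, \emph{Descendability and descent in topological weaves}, arXiv:2607.07137 (2026).

\bibitem{Stacks}
The Stacks project.

\end{thebibliography}
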